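\title{Intersecting families of subspaces of largest measure: stars and middle families}

\begin{abstract}
Give each $k$-dimensional subspace of $\mathbb F_q^n$ a weight proportional to $\sigma^kq^{\binom k2}$, normalized to a probability measure $\mu_\sigma$ on the set of all subspaces. The subspaces through a fixed point form a star: they pairwise intersect nontrivially and have measure $\sigma/(1+\sigma)$. We prove a conjecture from a paper of Tanaka and Tokushige: if $0<p<\frac12$, $\sigma=[pn]/([n]-[pn])$ and $n$ is large in terms of $p$, then the stars are exactly the intersecting families of largest measure. The proof uses only elementary counting. With the Erd\H{o}s--Ko--Rado theorem for vector spaces as an additional tool, we determine the maximum and all extremal families for all large $n$ and all $\sigma>0$. Stars are optimal up to a threshold $\sigma_n=q^{-n/2-\sqrt n+O(1)}$, and beyond it the families built from all subspaces of dimension greater than $n/2$ take over. In particular, the condition $p<\frac12$ is sharp.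
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The measure and the problem}
Let $q$ be a prime power, let $V=\mathbb F_q^n$, and let $\Omega_n$ be the set of all subspaces of $V$. A \emph{$k$-space} is a $k$-dimensional subspace and a \emph{point} is a $1$-space. For real $\lambda$ put $[\lambda]=\frac{q^\lambda-1}{q-1}$, let $[n]!=\prod_{j=1}^n[j]$, and let $\binom nk_q=\frac{[n]!}{[k]!\,[n-k]!}$, which is the number of $k$-spaces of $V$. A family $U\subset\Omega_n$ is \emph{intersecting} if $x\cap z\ne0$ for all $x,z\in U$. Taking $x=z$ shows that $0\notin U$. The basic example is the \emph{star} of a point $y$,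
\[
\mathrm{St}(y)=\{x\in\Omega_n: y\subset x\}.
\]

To ask for the largest intersecting family when members of all dimensions are allowed, one has to weigh the dimensions against each other. For real $\sigma>0$ let
\[
\phi(k)=\frac{\sigma^kq^{\binom k2}}{(-\sigma;q)_n},\qquad (-\sigma;q)_n=\prod_{j=0}^{n-1}(1+\sigma q^j),\qquad \mu_\sigma(U)=\sum_{x\in U}\phi(\dim x).
\]
The $q$-binomial theorem
\begin{equation}\label{eq:qbt}
\prod_{j=0}^{n-1}(1+\sigma q^j)=\sum_{k=0}^n\binom nk_q\sigma^kq^{\binom k2}
\end{equation}
says that $\mu_\sigma$ is a probability measure on $\Omega_n$. A $\mu_\sigma$-random subspace is uniformly distributed among the subspaces of its dimension. Replacing $\sigma$ by $t\sigma$ in \eqref{eq:qbt} shows that the generating function of its dimension is $\prod_j\frac{1+t\sigma q^j}{1+\sigma q^j}$, so the dimension is distributed as a sum of $n$ independent $0$--$1$ variables with means $\sigma q^j/(1+\sigma q^j)$, $0\le j<n$. These means pass from nearly $0$ to nearly $1$ as $j$ crosses $\log_q(1/\sigma)$, so for $q^{-n}\le\sigma\le1$ the dimension is concentrated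 near $n-\log_q(1/\sigma)$. Every star has measure $\sigma/(1+\sigma)$, whatever $n$ is; see \eqref{eq:star} below.

Given $0<p<1$, the choice
\[
\sigma=\frac{[pn]}{[n]-[pn]}
\]
gives the stars the measure $[pn]/[n]$. If we let $q\to1$ in the formulas, then $\sigma\to p/(1-p)$, $\phi(k)\to p^k(1-p)^{n-k}$ and $[pn]/[n]\to p$. These are the weights of a random subset of an $n$-element set that contains each element independently with probability $p$, and $p$ is the probability that it contains a given element. For sets and fixed $p>\frac12$, the subsets of size greater than $n/2$ pairwise intersect and have measure tending to $1$ by the law of large numbers, so the sets through a given element are not optimal. One therefore guesses that stars of subspaces are optimal when $p<\frac12$.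

Tanaka and Tokushige \cite[Theorem 1]{TT} proved that if $\sigma\le q^{-2\lfloor(n-1)/2\rfloor-1}$, then every intersecting family has $\mu_\sigma(U)\le\sigma/(1+\sigma)$, and that only stars attain equality when the inequality on $\sigma$ is strict. The bound on $\sigma$ is $q^{-n}$ for odd $n$ and $q^{-(n-1)}$ for even $n$, while the value of $\sigma$ attached to $p$ exceeds $q^{-(n-1)}$ as soon as $pn>2$, by \eqref{eq:sigmap} below. The problem, posed as a conjecture in \cite{TT}, is whether for every $0<p<\frac12$ and all sufficiently large $n$ the stars are exactly the intersecting families of largest $\mu_\sigma$-measure for $\sigma=[pn]/([n]-[pn])$.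

\subsection*{Results}
The conjecture is true.

\begin{theorem}\label{thm:conj}
For every $0<p<\frac12$ there is an $n_0$, depending only on $p$, such that the following holds for all $n>n_0$ and $\sigma=\frac{[pn]}{[n]-[pn]}$. If $U\subset\Omega_n$ is intersecting, then $\mu_\sigma(U)\le\frac\sigma{1+\sigma}$, with equality if and only if $U=\mathrm{St}(y)$ for some point $y$.
\end{theorem}

The proof of Theorem~\ref{thm:conj} is self-contained. To treat all $\sigma>0$ we use one published result, the case $t=1$ of the Erd\H{o}s--Ko--Rado theorem for vector spaces.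

\begin{theorem}[Frankl and Wilson \cite{FW}]\label{thm:ekr}
If $n\ge2k$, then an intersecting family of $k$-spaces of $\mathbb F_q^n$ has at most $\binom{n-1}{k-1}_q$ members.
\end{theorem}

The number $\binom{n-1}{k-1}_q$ counts the $k$-spaces through a point. The competitors of the stars come from the inequality $\dim(x\cap z)\ge\dim x+\dim z-n$. A \emph{middle family} is a family
\[
\{x\in\Omega_n:\dim x>n/2\}\cup E,
\]
where $E=\emptyset$ if $n$ is odd and, if $n$ is even, $E$ is an intersecting family of $\binom{n-1}{n/2-1}_q$ spaces of dimension $n/2$, for instance those through a point. Two members of a middle family either both lie in $E$ or have dimensions adding up to more than $n$, so middle families are intersecting. They all have the same measure, which we denote by $M=M(\sigma)$. For $n\ge3$ there is a unique $\sigma_n>0$, depending on $n$ and $q$, at which $M=\sigma/(1+\sigma)$ (Lemma~\ref{lem:threshold}).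

\begin{theorem}\label{thm:all}
There is an absolute constant $n_1$ such that for all prime powers $q$, all $n\ge n_1$, all $\sigma>0$ and all intersecting families $U\subset\Omega_n$,
\[
\mu_\sigma(U)\le\max\Bigl\{\frac\sigma{1+\sigma},\,M\Bigr\}.
\]
If $\sigma<\sigma_n$, the maximum is $\frac\sigma{1+\sigma}$ and is attained exactly by the stars. If $\sigma>\sigma_n$, it is $M>\frac\sigma{1+\sigma}$ and is attained exactly by the middle families. If $\sigma=\sigma_n$, it is attained exactly by the stars and the middle families. Moreover $\sigma_n=q^{-n/2-s_n}$ where, uniformly in $q$,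
\[
s_n=\sqrt n+O(1/\sqrt n)\quad(n\text{ odd}),\qquad s_n=\sqrt n-\tfrac12+O(1/\sqrt n)\quad(n\text{ even}).
\]
\end{theorem}

Thus for $n\ge n_1$ the conclusion of Theorem~\ref{thm:conj} holds for all $0<\sigma<\sigma_n$, and its bound fails for all $\sigma>\sigma_n$.

\begin{corollary}\label{cor:sharp}
For every fixed $p\in[\frac12,1)$, all large $n$ and $\sigma=\frac{[pn]}{[n]-[pn]}$, there is an intersecting family with $\mu_\sigma(U)>\frac{\sigma}{1+\sigma}$.
\end{corollary}

\begin{proof}
The quantity $\sigma=(q^{pn}-1)/(q^n-q^{pn})$ is increasing in $p$ and equals $q^{-n/2}$ at $p=\frac12$. For large $n$ we have $s_n>0$, so $\sigma\ge q^{-n/2}>\sigma_n$, and a middle family has measure $M>\frac\sigma{1+\sigma}$.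
\end{proof}

\subsection*{Where the threshold comes from}
Write $\sigma=q^{-n/2-s}$, so that the typical dimension is about $n/2-s$. For $s>0$ this is below $n/2$, where by Theorem~\ref{thm:ekr} nothing beats a star dimension by dimension, and one might expect the threshold at $s=0$. But a star is an exponentially small event, of measure about $q^{-n/2-s}$, so it has to be compared with rare dimensions as well. The distribution of the dimension is a discrete Gaussian of bounded width (Lemma~\ref{lem:gauss}), and the dimensions above $n/2$ carry mass about $q^{-s^2/2}$. The two quantities balance when $s=\sqrt n+O(1)$. On the scale of the conjecture $s$ is about $(\frac12-p)n$, a shift by $\sqrt n$ is invisible, and the threshold is $p=\frac12$.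

Both proofs follow one plan. Fix a cutoff $d$ between the typical dimension and $n/2$, and look at the members of $U$ of dimension at most $d$. If they have no common point, they are few. If they all contain a point $y$ but $U\not\subset\mathrm{St}(y)$, take a smallest member $x$ of $U$ not containing $y$; it excludes from $U$ all subspaces through $y$ that miss $x$, and this loss has to be weighed against what $U$ can gain outside the star. Section~\ref{sec:small} carries this out by hand for $n=5$. Sections~\ref{sec:sizes} and \ref{sec:lemmas} contain the estimates and the three counting lemmas, and Sections~\ref{sec:conj} and \ref{sec:all} prove the two theorems.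

\section{Levels, stars and middle families}\label{sec:levels}

\subsection*{Counting subspaces}
We set $\binom nk_q=0$ for $k<0$ and for $k>n$, and use the following standard facts. Passing to the quotient shows that a given $t$-space lies in $\binom{n-t}{k-t}_q$ of the $k$-spaces of $V$. From the definition, $\binom nk_q=\binom n{n-k}_q$ and $\binom n{k+1}_q\big/\binom nk_q=[n-k]/[k+1]$. Multiplying $[n]=[m]+q^m[n-m]$ by $\frac{[n-1]!}{[m]!\,[n-m]!}$ gives, for $1\le m\le n-1$,
\begin{equation}\label{eq:pascal}
\binom nm_q-\binom{n-1}{m-1}_q=q^m\binom{n-1}m_q ,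
\end{equation}
and this is the number of $m$-spaces not containing a given point. We say that $z$ \emph{misses} $x$ if $z\cap x=0$. Let $x$ be an $m$-space in a space of dimension $N$, and let $j+m\le N$. An ordered basis of a $j$-space missing $x$ is built by choosing each vector outside the span of $x$ and the earlier vectors, and each $j$-space has $\prod_{i=0}^{j-1}(q^j-q^i)$ ordered bases. Hence the number of $j$-spaces missing $x$ is
\begin{equation}\label{eq:miss}
\prod_{i=0}^{j-1}\frac{q^N-q^{m+i}}{q^j-q^i}=q^{jm}\binom{N-m}{j}_q .
\end{equation}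
In particular, $x$ has $q^{m(N-m)}$ complements.

\subsection*{Level masses}
We write $\mu$ for $\mu_\sigma$. For a family $U$ let $U_k$ be the set of its $k$-dimensional members, and define $U_{\le d}$, $U_{<n/2}$ and $U_{>n/2}$ in the same way. Fix a point $y$. The mass $w_k$ of level $k$ splits into the mass $S_k$ of the $k$-spaces through $y$ and the mass $H_k$ of the others:
\[
w_k=\binom nk_q\phi(k),\qquad S_k=\binom{n-1}{k-1}_q\phi(k),\qquad H_k=w_k-S_k .
\]
By \eqref{eq:pascal}, $H_k=q^k\binom{n-1}k_q\phi(k)$ for $1\le k\le n-1$, and $H_n=0$. The measure of a star is $S=\sum_{k=1}^nS_k$. With $k=j+1$ and $\binom{j+1}2=\binom j2+j$, formula \eqref{eq:qbt} for $n-1$ and $\sigma q$ gives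
\begin{equation}\label{eq:star}
S=\frac{\sigma\sum_{j=0}^{n-1}\binom{n-1}j_q(\sigma q)^jq^{\binom j2}}{(-\sigma;q)_n}=\frac{\sigma\prod_{j=1}^{n-1}(1+\sigma q^j)}{\prod_{j=0}^{n-1}(1+\sigma q^j)}=\frac\sigma{1+\sigma}.
\end{equation}

\subsection*{Stars against middle families}
Let $m_0=\lfloor n/2\rfloor+1$ be the least integer greater than $n/2$, and agree that $S_{n/2}=0$ when $n$ is odd. Put
\[
T=\sum_{k\ge m_0}w_k,\qquad L=\sum_{1\le k<n/2}S_k,\qquad H=\sum_{m_0\le k<n}H_k .
\]
So $T$ is the total mass above $n/2$, $L$ is the mass of a star below $n/2$, and $H$ is the mass above $n/2$ outside a star. Then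
\begin{equation}\label{eq:MS}
M=T+S_{n/2},\qquad S=L+S_{n/2}+(T-H),\qquad M-S=H-L .
\end{equation}

\begin{lemma}\label{lem:threshold}
Let $n\ge3$. There is a unique $\sigma_n>0$ with $H=L$, and $M<S$, $M=S$ or $M>S$ according as $\sigma<\sigma_n$, $\sigma=\sigma_n$ or $\sigma>\sigma_n$.
\end{lemma}

\begin{proof}
For $n\ge3$ both sums are nonempty. Multiply $H$ and $L$ by $(-\sigma;q)_n\,\sigma^{-n/2}$. Then $H$ becomes a combination of positive powers of $\sigma$ and $L$ a combination of negative powers of $\sigma$, with positive coefficients. So $H/L$ increases strictly and continuously from $0$ to $\infty$, and \eqref{eq:MS} gives the claim.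
\end{proof}

Two kinds of intersecting families are understood at once: those inside a star, and those with no member below the middle. Call an intersecting family \emph{mixed} if it is not contained in a star and has a member of dimension less than $n/2$.

\begin{lemma}\label{lem:reduction}
Fix $q$, $n\ge3$ and $\sigma>0$, and suppose that every mixed family satisfies $\mu(U)<\max\{S,M\}$. Then every intersecting family satisfies $\mu(U)\le\max\{S,M\}$, and the families attaining equality are those described in Theorem~\ref{thm:all}.
\end{lemma}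

\begin{proof}
If $U\subset\mathrm{St}(y)$, then $\mu(U)\le S$, with equality if and only if $U=\mathrm{St}(y)$, because $\phi>0$. If all members of $U$ have dimension at least $n/2$, then $\mu(U_{>n/2})\le T$ and, for even $n$, $\mu(U_{n/2})\le S_{n/2}$ by Theorem~\ref{thm:ekr}. So $\mu(U)\le M$, with equality if and only if $U$ is a middle family. Every other intersecting family is mixed. Lemma~\ref{lem:threshold} decides which of $S$ and $M$ is larger.
\end{proof}

\section{Dimensions three and five}\label{sec:small}

If an intersecting family contains a point $y$, then every member meets $y$ nontrivially and so contains $y$. Hence a mixed family contains no point, and there are no mixed families for $n\le4$.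

\begin{example}\label{ex:three}
Let $n=3$. By Lemma~\ref{lem:reduction}, the only candidates are the stars and the middle family, which consists of $V$ and all $2$-spaces. To pass from $\mathrm{St}(y)$ to the middle family one gives up $y$ and gains the $q^2$ $2$-spaces not through $y$. Thus $L=\phi(1)$, $H=q^2\phi(2)$, $H/L=q^3\sigma$, and $\sigma_3=q^{-3}$, which is the bound of \cite[Theorem 1]{TT} for $n=3$. If $\frac13\le p<\frac12$, then $\sigma=(q^{3p}-1)/(q^3-q^{3p})>q^{-3}$. So Theorem~\ref{thm:conj} does need $n$ to be large.
\end{example}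

The first mixed families appear for $n=5$, and they already show every case of the general proof.

\begin{example}\label{ex:five}
Let $n=5$. We show that $\mu(U)<\max\{S,M\}$ for every mixed family $U$, every $q$ and every $\sigma>0$. Here $\phi(1):\phi(2):\phi(3):\phi(4)=\sigma:q\sigma^2:q^3\sigma^3:q^6\sigma^4$ and
\[
S_1=\phi(1),\qquad S_2=[4]\phi(2),\qquad H_3=q^3[4]\phi(3),\qquad H_4=q^4\phi(4),
\]
while \eqref{eq:MS} reads $M=T=S-S_1-S_2+H_3+H_4$. A mixed family has $U_1=\emptyset$ and $U_2\ne\emptyset$. There are three cases.

\emph{(a) The members of $U_2$ have no common point.} Take distinct $z_1,z_2\in U_2$, meeting in a point $y$ and spanning a $3$-space $\pi$. A member of $U_2$ not containing $y$ meets $z_1$ and $z_2$ in two distinct points, so it lies in $\pi$. Such a member $z_3$ exists. A member of $U_2$ containing $y$ is spanned by $y$ and a point of $z_3$, so it lies in $\pi$ too. Hence $|U_2|\le\binom32_q=[3]$.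

In the other two cases all members of $U_2$ contain a point $y$. Let $x$ be a member of $U$ of least dimension not containing $y$. Then $\dim x\in\{3,4\}$.

\emph{(b) $\dim x=3$.} Every member of $U_2$ is spanned by $y$ and a point of $x$, so again $|U_2|\le[3]$.

\emph{(c) $\dim x=4$.} Now $U$ is contained in the union of $\mathrm{St}(y)\setminus\{y\}$ and the $4$-spaces not through $y$, so
\[
\mu(U)\le S-S_1+H_4=M+S_2-H_3 .
\]
Since $H_4/S_1=q^{10}\sigma^3$ and $H_3/S_2=q^5\sigma$, we get $\mu(U)<S$ for $\sigma<q^{-10/3}$ and $\mu(U)<M$ for $\sigma>q^{-5}$. The two ranges cover all $\sigma$.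

In cases (a) and (b), $U$ has about $q^2$ members of dimension $2$ where a star has about $q^3$. These few members have a price: one $z\in U_2$ excludes its $q^6$ complements from $U_3$. Hence $\mu(U)\le M+[3]\phi(2)-q^6\phi(3)$, which is less than $M$ when $\sigma>[3]q^{-8}$. When $\sigma\le[3]q^{-8}$, the upper levels are too light to matter. Indeed $\mu(U)\le S_2+T=S-S_1+H_3+H_4$, and from $[3]\le\frac74q^2$, $[4]\le\frac{15}8q^3$ and $q\ge2$,
\[
\frac{H_3+H_4}{S_1}=q^6[4]\sigma^2+q^{10}\sigma^3\le\frac{15}8\cdot\frac{49}{16}\,q^{-3}+\frac{343}{64}\,q^{-8}\le\frac{735}{1024}+\frac{343}{16384}<1,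
\]
so $\mu(U)<S$.
\end{example}

In general, case (a) becomes Lemma~\ref{lem:nopoint}. Case (b) becomes Lemma~\ref{lem:miss}(b): a member of dimension near $n/2$ outside the star excludes most low-dimensional subspaces through $y$. Case (c) becomes Lemma~\ref{lem:exchange}, in which the loss on level $j$ is weighed against the gain on level $n-j$. The closing dichotomy, in which a family with a small low part loses either to the middle families or to the stars, is Lemma~\ref{lem:dichotomy}.

\section{The sizes of the levels}\label{sec:sizes}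

All estimates are up to bounded powers of $q$. They rest on the following inequalities, in which $\kappa=\prod_{i\ge1}(1-q^{-i})$.

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(a)] For integers $0\le a\le b$ with $b>0$ we have $[a]/[b]\le q^{a-b}$ and $[a]<q^a$.
\item[(b)] $\kappa\ge\frac14$.
\item[(c)] $q^{k(n-k)}\le\binom nk_q\le4q^{k(n-k)}$ for $0\le k\le n$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The first inequality is equivalent to $q^b(q^a-1)\le q^a(q^b-1)$, that is, to $q^a\le q^b$. The second holds since $[a]\le q^a-1$.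

(b) Put $u=1/q\le\frac12$. From $\prod_i(1-a_i)\ge1-\sum_ia_i$ for $a_i\in[0,1]$ we get $\kappa\ge(1-u)\bigl(1-\frac{u^2}{1-u}\bigr)=1-u-u^2\ge\frac14$.

(c) We have $\binom nk_q=\prod_{i=1}^k\frac{q^{n-k+i}-1}{q^i-1}=q^{k(n-k)}\prod_{i=1}^k\frac{1-q^{-(n-k+i)}}{1-q^{-i}}$. In the last product each factor is at least $1$, and the product is at most $1/\kappa\le4$.
\end{proof}

From now on $s$ and $k^*$ are the real numbers defined by
\[
\sigma=q^{-n/2-s},\qquad k^*=\frac n2-s-\frac12 .
\]
The exponent of $q$ in $q^{k(n-k)}\sigma^kq^{\binom k2}$ is a concave quadratic function of $k$, and $k^*$ is its vertex.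

\begin{lemma}[Gaussian shape]\label{lem:gauss}
For $0\le k\le n$ we have $w_k\ge q^{-5-(k-k^*)^2/2}$. If $-\frac12\le k^*\le n$, then also $w_k\le q^{3-(k-k^*)^2/2}$.
\end{lemma}

\begin{proof}
Let
\[
f(k)=k(n-k)-\Bigl(\frac n2+s\Bigr)k+\frac{k(k-1)}2=-\frac{k^2}2+k^*k=\frac{k^{*2}}2-\frac{(k-k^*)^2}2 .
\]
By Lemma~\ref{lem:basic}(c), $q^{f(k)}\le\binom nk_q\sigma^kq^{\binom k2}\le4q^{f(k)}$. It remains to estimate the normalizing sum \eqref{eq:qbt}. On either side of $k^*$ the integers lie at distances at least $0,1,2,\dots$ from $k^*$, so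
\[
\sum_{k\in\mathbb Z}q^{-(k-k^*)^2/2}\le2\sum_{i\ge0}2^{-i^2/2}\le2\sum_{i\ge0}2^{-i/2}=2(2+\sqrt2)<8 .
\]
Hence $(-\sigma;q)_n\le32\,q^{k^{*2}/2}\le q^{5+k^{*2}/2}$, which gives the lower bound. If $-\frac12\le k^*\le n$, there is an integer $k_0\in[0,n]$ with $|k_0-k^*|\le\frac12$, so $(-\sigma;q)_n\ge q^{f(k_0)}\ge q^{k^{*2}/2-1/8}$. Therefore $w_k\le4q^{1/8}q^{-(k-k^*)^2/2}\le q^{3-(k-k^*)^2/2}$.
\end{proof}

The upper bound needs its hypothesis: as $\sigma\to0$ we have $w_0\to1$ while $k^*\to-\infty$.

The next identity is the exchange rate between level $j$ of a star and level $n-j$ of its complement. It is exact because the same binomial coefficient appears in both masses.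

\begin{lemma}[Exchange rate]\label{lem:rate}
For $0\le j\le n$ we have $\phi(n-j)/\phi(j)=q^{-(s+1/2)(n-2j)}$. For $1\le j\le n-1$ we have
\[
\frac{H_{n-j}}{S_j}=q^{\,n/2-s(n-2j)} .
\]
\end{lemma}

\begin{proof}
Since $\binom{n-j}2-\binom j2=\frac12\bigl((n-j)^2-j^2-(n-2j)\bigr)=\frac12(n-2j)(n-1)$, the first ratio is $(\sigma q^{(n-1)/2})^{n-2j}$, and $\sigma q^{(n-1)/2}=q^{-s-1/2}$. Next, $H_{n-j}=q^{n-j}\binom{n-1}{n-j}_q\phi(n-j)$ and $\binom{n-1}{n-j}_q=\binom{n-1}{j-1}_q$, so $H_{n-j}/S_j=q^{n-j}\phi(n-j)/\phi(j)$. As $n-j=\frac n2+\frac12(n-2j)$, the exponent is $\frac n2+\frac12(n-2j)-(s+\frac12)(n-2j)=\frac n2-s(n-2j)$.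
\end{proof}

So the exchange favors the star exactly when $s(n-2j)>n/2$. For positive $s$ this holds on the levels $j$ that lie more than $n/(4s)$ below the middle, and it fails on the others. Those levels are the reason why a second argument is needed in each theorem.

\section{Three counting lemmas}\label{sec:lemmas}

Every member $x$ of an intersecting family forbids all subspaces that miss it. The first lemma says that these are at least a quarter of any level on which missing $x$ is possible at all, and almost all of a level with room to spare. The same holds inside a star.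

\begin{lemma}\label{lem:miss}
\begin{itemize}
\item[(a)] Let $x$ be an $m$-space in a space of dimension $N$, and let $j+m\le N$. The proportion of $j$-spaces that miss $x$ is at least $\kappa$ and at least $1-q^{-(N-m-j)}$.
\item[(b)] Let $x\subset V$ be an $m$-space, let $y\not\subset x$ be a point, and let $1\le k\le n-m$. Among the $k$-spaces containing $y$, the proportion that miss $x$ is at least $\kappa$ and at least $1-q^{-(n-m-k)}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Divide the product in \eqref{eq:miss} by the same product with $m=0$. The proportion is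
\[
\prod_{i=0}^{j-1}\frac{q^N-q^{m+i}}{q^N-q^i}\ge\prod_{i=0}^{j-1}\bigl(1-q^{-(N-m-i)}\bigr).
\]
The exponents $N-m-i$ are distinct integers, all at least $e_0=N-m-j+1\ge1$. So the product is at least $\kappa$, and it is at least $1-\sum_{e\ge e_0}q^{-e}=1-\frac{q^{1-e_0}}{q-1}\ge1-q^{1-e_0}$.

(b) As $x\cap y=0$, the image $\bar x$ of $x$ in $V/y$ has dimension $m$. The $k$-spaces $z\supset y$ correspond to the $(k-1)$-spaces $\bar z$ of $V/y$. If $\bar z\cap\bar x=0$, then $z\cap x\subset y$, hence $z\cap x\subset y\cap x=0$. Apply (a) with $N=n-1$ and $j=k-1$, for which $N-m-j=n-m-k\ge0$.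
\end{proof}

The second lemma bounds a family $W$ of low-dimensional subspaces with no common point. The idea is to locate a member $z$ of $W$ step by step. Suppose we know a subspace $v\subset z$, and some $x\in W$ misses $v$. Since $z$ meets $x$, it contains one of the at most $[d]<q^d$ points of $x$, and we can enlarge $v$ by one dimension. Each enlargement multiplies the number of choices by less than $q^d$ but divides the number of $k$-spaces containing $v$ by at least $q^{n-k}\ge q^{n-d}$. The procedure stops only when $v$ meets every member of $W$, and this is why the least dimension of such a subspace is the right parameter.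

\begin{lemma}\label{lem:nopoint}
Let $1\le d<n/2$ be an integer and $g=n-2d$. Let $W$ be a nonempty intersecting family of subspaces of dimension at most $d$ such that no point is contained in all members. Then $|W_k|\le q^{2-g}\binom{n-1}{k-1}_q$ for $1\le k\le d$. In particular, $\mu(W)\le q^{2-g}S$.
\end{lemma}

\begin{proof}
Call a subspace a \emph{cover} if it meets every member of $W$ nontrivially. Every member of $W$ is a cover. Let $t$ be the least dimension of a cover, and let $v_0$ be a cover of dimension $t$. The zero space is not a cover since $W\neq\emptyset$, and a point is a cover only if it lies in all members, so $t\ge2$.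

Fix $k$. For a subspace $v$ let $W_k(v)=\{z\in W_k:v\subset z\}$, and let $\beta_i$ be the maximum of $|W_k(v)|$ over all $i$-spaces $v$. Let $\dim v=i<t$. Then $v$ is not a cover, so some $x\in W$ misses $v$. Every $z\in W_k(v)$ contains a point $y'\subset x$ and hence the $(i+1)$-space $v+y'$. Since $x$ has $[\dim x]\le[d]$ points, $\beta_i\le[d]\beta_{i+1}$. Also $\beta_t\le\binom{n-t}{k-t}_q$, so $\beta_1\le[d]^{t-1}\binom{n-t}{k-t}_q$. Every member of $W_k$ contains one of the $[t]$ points of $v_0$, so
\[
|W_k|\le[t]\,[d]^{t-1}\binom{n-t}{k-t}_q .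
\]
For $k<t$ this is $0$. For $t\le k\le d$, Lemma~\ref{lem:basic}(a) gives
\[
\frac{|W_k|}{\binom{n-1}{k-1}_q}\le[t]\,[d]^{t-1}\prod_{i=1}^{t-1}\frac{[k-i]}{[n-i]}\le q^{t}q^{(t-1)(d+k-n)}\le q^{t-(t-1)g}=q^{1-(t-1)(g-1)} .
\]
Since $t\ge2$ and $g\ge1$, the exponent is at most $2-g$. Multiply by $S_k$ and sum over $k$ for the last claim.
\end{proof}

The bound is useful only when $g$ is large, so the cutoff $d$ must stay well below $n/2$. The third lemma records the loss and the possible gain of a family that leaves a star.

\begin{lemma}\label{lem:exchange}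
Let $U$ be intersecting, let $y$ be a point with $U\not\subset\mathrm{St}(y)$, and let $m$ be the least dimension of a member of $U$ not containing $y$. Then $1\le m\le n-1$ and
\[
\mu(U\cap\mathrm{St}(y))\le S-\kappa\sum_{j=1}^{n-m}S_j,\qquad \mu(U\setminus\mathrm{St}(y))\le\sum_{j=1}^{n-m}H_{n-j}.
\]
In particular, if $H_{n-j}<\kappa S_j$ for $1\le j\le n-m$, then $\mu(U)<S$.
\end{lemma}

\begin{proof}
We have $m\ge1$ as $0\notin U$, and $m\le n-1$ as $y\subset V$. Let $x\in U$ with $\dim x=m$ and $y\not\subset x$. For $1\le j\le n-m$, at least a proportion $\kappa$ of the $j$-spaces through $y$ miss $x$ by Lemma~\ref{lem:miss}(b), and these are not in $U$. The members of $U\setminus\mathrm{St}(y)$ do not contain $y$ and have dimensions $n-j$ with $1\le j\le n-m$. Adding the two bounds gives $\mu(U)\le S-\sum_{j=1}^{n-m}(\kappa S_j-H_{n-j})$, and the sum is nonempty.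
\end{proof}

\section{The case $p<\frac12$: proof of Theorem~\ref{thm:conj}}\label{sec:conj}

Let $c=\frac12-p\in(0,\frac12)$. We choose $n_0$ such that for all $n>n_0$
\begin{equation}\label{eq:n0}
n\ge4,\qquad pn\ge1,\qquad cn\ge6,\qquad c^2n^2-\frac n2>2,\qquad n\,2^{\,n+5-c^2n^2/8}\le\frac1{16}.
\end{equation}
These conditions do not involve $q$.

\subsection*{The parameters}
We have $\sigma=(q^{pn}-1)/(q^n-q^{pn})$, and
\begin{equation}\label{eq:sigmap}
q^{pn-n-1}\le\sigma\le q^{pn-n}.
\end{equation}
The upper bound follows from $q^{(1-p)n}(q^{pn}-1)=q^n-q^{(1-p)n}\le q^n-q^{pn}$, where $p\le\frac12$ is used. For the lower bound, $pn\ge1$ gives $q^{pn}-1\ge q^{pn}/2\ge q^{pn-1}$, and the denominator is less than $q^n$. In terms of $s$ and $k^*$, \eqref{eq:sigmap} reads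
\[
cn\le s\le cn+1,\qquad pn-\tfrac32\le k^*\le pn-\tfrac12 .
\]
In particular $-\frac12\le k^*\le n$. Since $\sigma<1$ and $s\le\frac n2+1$, we have $S\ge\sigma/2\ge q^{-1-n/2-s}\ge q^{-n-2}$.

\subsection*{The cutoff}
The cutoff must be far below $n/2$ for Lemma~\ref{lem:nopoint}, and far above $k^*$ so that the levels above it are negligible compared with $S$. We take the midpoint $(1-c)n/2$ of $pn$ and $n/2$: let $d=\lfloor(1-c)n/2\rfloor$. Then $1\le d<n/2$ and $g=n-2d\ge cn\ge6$, so $q^{2-g}\le\frac1{16}$. For $k>d$ we have $k>(1-c)n/2=pn+cn/2$, hence $k-k^*>cn/2$. Lemma~\ref{lem:gauss} bounds the tail above the cutoff: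
\begin{equation}\label{eq:tail}
A:=\sum_{k>d}w_k\le n\,q^{3-c^2n^2/8}\le n\,q^{\,n+5-c^2n^2/8}S\le\frac S{16}.
\end{equation}
In the last step the exponent is negative by \eqref{eq:n0}, so $q$ may be replaced by $2$. The point is that the exponent of the tail is quadratic in $n$ while that of $S$ is linear.

\subsection*{The cases}
Let $U$ be intersecting and $W=U_{\le d}$.

\emph{Case 1: $W$ is empty or its members have no common point.} By Lemma~\ref{lem:nopoint} and \eqref{eq:tail}, $\mu(U)\le q^{2-g}S+A\le\frac18S<S$.

\emph{Case 2: $W\ne\emptyset$ and all members of $W$ contain a point $y$.} If $U\subset\mathrm{St}(y)$, then $\mu(U)\le S$, with equality if and only if $U=\mathrm{St}(y)$, because $\phi>0$. Otherwise let $m$ be as in Lemma~\ref{lem:exchange}. Then $m>d$. If $m$ is large, only the lowest levels of the star are damaged, and these may carry a tiny part of $S$; but then only the highest levels are available for a gain, and the exchange rate is favorable. If $m$ is near $n/2$, the rate may be unfavorable, but the bulk of the star is damaged.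

\emph{Case 2(i): $2m-n\ge cn$.} For $1\le j\le n-m$ we have $n-2j\ge2m-n\ge cn$. With $s\ge cn$, Lemma~\ref{lem:rate} and \eqref{eq:n0} give $H_{n-j}/S_j\le q^{n/2-c^2n^2}<q^{-2}\le\kappa$. By Lemma~\ref{lem:exchange}, $\mu(U)<S$.

\emph{Case 2(ii): $2m-n<cn$.} Then $n-m>(1-c)n/2\ge d$. Since $S_j\le w_j$, we get $\sum_{j=1}^{n-m}S_j\ge\sum_{j=1}^dS_j\ge S-A\ge\frac{15}{16}S$. All members of $U\setminus\mathrm{St}(y)$ have dimension at least $m>d$, so their mass is at most $A$. By the first bound of Lemma~\ref{lem:exchange},
\[
\mu(U)\le S-\frac14\cdot\frac{15}{16}S+\frac1{16}S<S .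
\]

Thus $\mu(U)<S$ unless $U$ is a star, and stars have measure $S=\frac\sigma{1+\sigma}$. This proves Theorem~\ref{thm:conj}. \qed

\begin{remark}
The hypothesis $p<\frac12$ enters through $c>0$: it leaves room for a cutoff at linear distance from both $k^*$ and $n/2$, and it makes $s$ linear in $n$ in Case 2(i). The hypothesis $p>0$ enters only through $pn\ge1$, which gives the lower bound in \eqref{eq:sigmap} and so keeps $k^*$ in the range of Lemma~\ref{lem:gauss}.
\end{remark}

\section{All values of $\sigma$: proof of Theorem~\ref{thm:all}}\label{sec:all}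

The argument of Section~\ref{sec:conj} discards all levels above the cutoff. Near the threshold this is impossible: for any $d<n/2$ those levels contain a middle family, so at $\sigma=\sigma_n$ their mass is at least $M=S$. We replace \eqref{eq:tail} by two finer facts. Let $U$ be intersecting. On the levels up to $n/2$, Theorem~\ref{thm:ekr} compares $U$ with a star:
\begin{equation}\label{eq:low}
\mu(U_k)\le S_k\qquad(1\le k\le n/2).
\end{equation}
Above $n/2$ we compare $U$ with a middle family. If $U$ has a member $z$ with $\dim z<n/2$, then $\dim z\le n-m_0$, since $n-m_0$ is $\frac{n-1}2$ for odd $n$ and $\frac n2-1$ for even $n$. By Lemma~\ref{lem:miss}(a), at least a proportion $\kappa$ of the $m_0$-spaces miss $z$. Hence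
\begin{equation}\label{eq:high}
\mu(U_{>n/2})\le T-\kappa w_{m_0}\qquad\text{if } U_{<n/2}\ne\emptyset .
\end{equation}

Put
\[
\varepsilon=2^{-\sqrt n/8}+2^{2-\sqrt n}+2^{3-\sqrt n/4},
\]
which decreases to $0$, and choose $n_1$ with $\varepsilon<\frac19$ for $n\ge n_1$. From $2^{3-\sqrt n/4}<\frac19$ we get $\sqrt n>24$. Let $n\ge n_1$ from now on. By Lemma~\ref{lem:reduction}, the first part of the theorem follows once we show that every mixed family has $\mu(U)<\max\{S,M\}$. We split the range of $s$ into three parts. In the first two we prove more.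

\begin{proposition}\label{prop:large}
If $s\le\frac34\sqrt n$, then every intersecting family $U$ with $U_{<n/2}\ne\emptyset$ satisfies $\mu(U)<M$. In particular $S<M$, that is, $\sigma>\sigma_n$.
\end{proposition}

\begin{proof}
The last sentence follows by taking $U=\mathrm{St}(y)$, which contains $y$.

\emph{The range $s<-\frac12$.} Here the mass may be centered far above $n/2$, so that $w_{m_0}$ is tiny and \eqref{eq:high} is weak. Instead we pair complementary levels. By Lemma~\ref{lem:rate}, $\phi(n-k)>\phi(k)$ for $k<n/2$. Fix such a $k$ and join a $k$-space and an $(n-k)$-space by an edge if they are complements. This bipartite graph is regular of degree $D=q^{k(n-k)}$. The $D|U_k|$ edges at $U_k$ end in at least $|U_k|$ different $(n-k)$-spaces, and none of these is in $U$. So $|U_{n-k}|\le\binom nk_q-|U_k|$, and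
\[
\mu(U_k)+\mu(U_{n-k})\le w_{n-k}-|U_k|\bigl(\phi(n-k)-\phi(k)\bigr).
\]
Sum over $0\le k<n/2$ and, for even $n$, add \eqref{eq:low} for $k=n/2$. This gives $\mu(U)\le T+S_{n/2}=M$, strictly because some $U_k$ with $k<n/2$ is nonempty.

\emph{The range $-\frac12\le s\le\frac34\sqrt n$.} Here the loss in \eqref{eq:high} alone exceeds the measure of a whole star. By \eqref{eq:low} and \eqref{eq:high}, $\mu(U)\le L+S_{n/2}+T-\kappa w_{m_0}=M+L-\kappa w_{m_0}$. We have
\begin{equation}\label{eq:a}
m_0-k^*=\begin{cases}s+1,& n\text{ odd},\\ s+\frac32,& n\text{ even},\end{cases}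
\end{equation}
so $0\le m_0-k^*\le s+\frac32$, and Lemma~\ref{lem:gauss} gives $\kappa w_{m_0}\ge q^{-7-(s+3/2)^2/2}$. On the other hand, $L\le S<\sigma=q^{-n/2-s}$. So $L<\kappa w_{m_0}$ provided that $14+(s+\frac32)^2\le n+2s$, that is, $s^2+s+\frac{65}4\le n$. In our range $s^2+s\le\frac9{16}n+\frac34\sqrt n$, and $\frac7{16}n>10\sqrt n>\frac34\sqrt n+\frac{65}4$ because $\sqrt n>24$.
\end{proof}

\subsection*{The range $s\ge\frac34\sqrt n$}
This range contains the threshold. We follow Section~\ref{sec:conj} on the scale $\sqrt n$, with three constants: the range is $s\ge\alpha\sqrt n$, the cases are split at $2m-n=\beta\sqrt n$, and the cutoff is $n/2-\gamma\sqrt n$. Proposition~\ref{prop:large} needs $\alpha<1$. The exchange rate is favorable if $\alpha\beta>\frac12$. The cutoff lies above the bulk of the star if $\gamma<\alpha$, and an $m$-space with $2m-n<\beta\sqrt n$ misses most subspaces below the cutoff if $\gamma>\beta/2$. The choice $\alpha=\beta=\frac34$, $\gamma=\frac12$ meets all four conditions. Let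
\[
d=\Bigl\lfloor\frac n2-\frac{\sqrt n}2\Bigr\rfloor\ge1,\qquad g=n-2d\ge\sqrt n .
\]

\begin{lemma}\label{lem:decay}
If $s\ge\frac34\sqrt n$, then $\sum_{d<k\le n/2}S_k\le2^{3-\sqrt n/4}S$ and $T\le2w_{m_0}$.
\end{lemma}

\begin{proof}
We use $\phi(k+1)/\phi(k)=\sigma q^k$. For $d\le k\le n/2$ we have $\frac n2-k<\frac{\sqrt n}2+1$ and $q^k/(q^k-1)\le2$, so
\[
\frac{S_{k+1}}{S_k}=\sigma q^k\,\frac{q^{n-k}-1}{q^k-1}\le2\sigma q^{n-k}=2q^{n/2-s-k}\le2q^{1-\sqrt n/4}\le2^{2-\sqrt n/4}\le\frac12 .
\]
Summing a geometric series, $\sum_{d<k\le n/2}S_k\le2S_{d+1}\le2^{3-\sqrt n/4}S_d\le2^{3-\sqrt n/4}S$. For $m_0\le k<n$ we have $n-k\le k+1$, so Lemma~\ref{lem:basic}(a) gives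
\[
\frac{w_{k+1}}{w_k}=\sigma q^k\frac{[n-k]}{[k+1]}\le\sigma q^{n-k-1}=q^{n/2-s-k-1}\le\frac12 ,
\]
and $T\le2w_{m_0}$ follows.
\end{proof}

A mixed family whose low part is negligible cannot be dismissed directly, because we do not know whether its high part is small compared with $S$. But having a low member at all costs it a fixed share of $T$, and this suffices whichever of $S$ and $T$ is larger.

\begin{lemma}\label{lem:dichotomy}
Let $s\ge\frac34\sqrt n$, and let $U$ be a mixed family with $\mu(U_{<n/2})\le\varepsilon S$. Then $\mu(U)<\max\{S,M\}$.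
\end{lemma}

\begin{proof}
By \eqref{eq:high} and Lemma~\ref{lem:decay}, $\mu(U_{>n/2})\le T-\frac14\cdot\frac T2=\frac78T$. With \eqref{eq:low} for the middle level, $\mu(U)\le\varepsilon S+S_{n/2}+\frac78T$. If $T>8\varepsilon S$, this is less than $S_{n/2}+T=M$. If $T\le8\varepsilon S$, note that $S_{n/2}\le\varepsilon S$ by Lemma~\ref{lem:decay}, so that $\mu(U)\le\varepsilon S+\varepsilon S+7\varepsilon S<S$.
\end{proof}

\begin{proposition}\label{prop:small}
If $s\ge\frac34\sqrt n$, then every mixed family satisfies $\mu(U)<\max\{S,M\}$.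
\end{proposition}

\begin{proof}
Let $U$ be mixed and $W=U_{\le d}$. By \eqref{eq:low} and Lemma~\ref{lem:decay},
\begin{equation}\label{eq:lowpart}
\mu(U_{<n/2})\le\mu(W)+2^{3-\sqrt n/4}S .
\end{equation}

\emph{Case 1: $W$ is empty or its members have no common point.} By Lemma~\ref{lem:nopoint}, $\mu(W)\le q^{2-g}S\le2^{2-\sqrt n}S$. So $\mu(U_{<n/2})\le\varepsilon S$ by \eqref{eq:lowpart}, and Lemma~\ref{lem:dichotomy} applies.

\emph{Case 2: $W\ne\emptyset$ and all members of $W$ contain a point $y$.} Since $U$ is mixed, $U\not\subset\mathrm{St}(y)$. Let $m$ be as in Lemma~\ref{lem:exchange}, and let $x\in U$ with $\dim x=m$ and $y\not\subset x$.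

\emph{Case 2(i): $2m-n\ge\frac34\sqrt n$.} For $1\le j\le n-m$ we have $n-2j\ge2m-n$, so $s(n-2j)\ge\frac9{16}n\ge\frac n2+3$, as $n\ge48$. By Lemma~\ref{lem:rate}, $H_{n-j}\le q^{-3}S_j<\kappa S_j$, and Lemma~\ref{lem:exchange} gives $\mu(U)<S$.

\emph{Case 2(ii): $2m-n<\frac34\sqrt n$.} A loss of a quarter of the star is not enough now, since the gain above $n/2$ may be comparable to $S$. We use the second bound of Lemma~\ref{lem:miss}(b). We have $n-m>\frac n2-\frac38\sqrt n$, so $n-m-k>\frac18\sqrt n$ for $k\le d$. For such $k$ all members of $U_k$ contain $y$ and meet $x$, so $|U_k|\le q^{-\sqrt n/8}\binom{n-1}{k-1}_q$. Hence $\mu(W)\le2^{-\sqrt n/8}S$, so $\mu(U_{<n/2})\le\varepsilon S$ by \eqref{eq:lowpart}, and Lemma~\ref{lem:dichotomy} applies.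
\end{proof}

Propositions~\ref{prop:large} and \ref{prop:small} cover all $\sigma>0$, and $n_1$ depends neither on $q$ nor on $\sigma$. With Lemma~\ref{lem:reduction} they prove the bound and the description of the extremal families in Theorem~\ref{thm:all}.

\subsection*{The location of $\sigma_n$}
We solve the equation $H=L$ approximately, by showing that at the threshold $H$ is comparable to $w_{m_0}$ and $L$ is comparable to $\sigma$. First we need a rough location, so that the estimates above apply. By Proposition~\ref{prop:large}, $s_n>\frac34\sqrt n$. If $s>\frac n2$, then Lemma~\ref{lem:rate} gives $H_{n-j}<S_j$ for all $1\le j<n/2$, since $n-2j\ge1$; summing over $j$ gives $H<L$. Hence $s_n\le\frac n2$.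

Let $\sigma=\sigma_n$ and $s=s_n$. Then $\sigma<1$, $-\frac12\le k^*\le n$, and Lemma~\ref{lem:decay} holds. Since $S_{m_0}/w_{m_0}=[m_0]/[n]\le q^{m_0-n}\le\frac12$, we have $H_{m_0}\ge\frac12w_{m_0}$, and so
\[
\tfrac12w_{m_0}\le H\le T\le2w_{m_0}.
\]
With $a=m_0-k^*$, Lemma~\ref{lem:gauss} turns this into
\begin{equation}\label{eq:Hsize}
q^{-6-a^2/2}\le H\le q^{4-a^2/2}.
\end{equation}
Next, $T-H\le2w_{m_0}\le4H=4L$, so \eqref{eq:MS} gives $S\le5L+\varepsilon S$ and $L\ge\frac8{45}S\ge\frac16S\ge\frac1{12}\sigma\ge q^{-4}\sigma$. Also $L\le S<\sigma$. Thus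
\begin{equation}\label{eq:Lsize}
q^{-4-n/2-s}\le L\le q^{-n/2-s}.
\end{equation}
Since $H=L$, the lower bound in \eqref{eq:Hsize} and the upper bound in \eqref{eq:Lsize} give $a^2-n-2s\ge-12$, and the other two bounds give $a^2-n-2s\le16$. Hence $|a^2-2s-n|\le16$, and we insert \eqref{eq:a}.

For odd $n$, $a^2-2s=s^2+1$, so $|s^2-n|\le17$ and
\[
|s_n-\sqrt n|=\frac{|s^2-n|}{s+\sqrt n}\le\frac{17}{\sqrt n}.
\]
For even $n$, $a^2-2s=s^2+s+\frac94=(s+\frac12)^2+2$, so $|(s+\frac12)^2-n|\le18$, and dividing by $s+\frac12+\sqrt n\ge\sqrt n$ gives $|s_n+\frac12-\sqrt n|\le18/\sqrt n$. The constants do not depend on $q$. This completes the proof of Theorem~\ref{thm:all}. \qed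

\begin{thebibliography}{9}

\bibitem{FW}
P. Frankl and R. M. Wilson, \emph{The Erd\H{o}s--Ko--Rado theorem for vector spaces}, J. Combin. Theory Ser. A 43 (1986).

\bibitem{TT}
Hajime Tanaka and Norihide Tokushige, \emph{Extremal problems for intersecting families of subspaces with a measure}, arXiv:2404.17385 (2024).

\end{thebibliography}
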